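# Finite $q$-groups of unbounded class with a metacyclic Frobenius group of automorphisms and abelian complement centralizer

Throughout, commutators are $[g,h]=g^{-1}h^{-1}gh$, left-normed; $\gamma_s(G)$ and $G^{(s)}$ are the terms of the lower central and derived series, with $\gamma_1(G)=G^{(0)}=G$. If $A$ acts by automorphisms on $G$, then $C_G(A)$ is the subgroup of points of $G$ fixed by $A$. For a vector space $X$ with a linear action of $H$ we write $X^H$ for the fixed subspace, and for an algebra $J$ we write $J^s$ for the span of all products of $s$ elements of $J$.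

## 1. Class two over every prime

A **Frobenius group** $FH$ with kernel $F$ and complement $H$ is a finite semidirect product of a normal subgroup $F$ by $H$ in which $C_F(h)=1$ for every nontrivial $h\in H$. It is **metacyclic** when $F$ and $H$ are both cyclic. For example, let $p$ be a prime and let $H\le\mathbb F_p^*$ be a nontrivial subgroup acting on $F=\mathbb F_p$ by multiplication: if $h\ne1$ and $hx=x$, then $(h-1)x=0$, so $x=0$. Both groups are cyclic. For $p=3$ and $H=\mathbb F_3^*$ this is the symmetric group $S_3$.

The following question is from Valentina Iusa, "On the nilpotency class of finite groups with a Frobenius group of automorphisms", arXiv:1806.05529 (2018). Fix a prime $q$. Are there finite $q$-groups $G$ of arbitrarily large nilpotency class such that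

1. $G$ admits a metacyclic Frobenius group of automorphisms $FH$,
2. $C_G(F)=1$,
3. $C_G(H)$ is abelian?

The group $FH$ may change with $G$; the prime $q$ may not. The background is as follows. If a Frobenius group $FH$ acts on a finite group $G$ with $C_G(F)=1$ and $C_G(H)$ nilpotent, then $G$ is nilpotent, and if moreover $F$ is cyclic, then the class of $G$ is bounded in terms of $|H|$ and the class of $C_G(H)$ (Khukhro–Makarenko–Shumyatsky). A family of unbounded class with $C_G(F)$ trivial and $C_G(H)$ abelian is known, but in the known construction the groups are $q$-groups where $q$ grows with the order of the Frobenius group.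

We begin with class two, where everything can be done by hand. One standard device is needed. If $J$ is a finite-dimensional associative algebra over a finite field $\mathbb k$ of characteristic $q$ and $J^{n}=0$ for some $n$, then $1+J=\{1+a:a\in J\}$, inside the algebra $\mathbb k1\oplus J$, is a group: it is closed under multiplication, and $(1+a)^{-1}=1-a+a^2-\cdots$ is a finite sum. Its order is $|J|$, a power of $q$. For $J$ the strictly upper triangular matrices this is the unitriangular group. Every algebra automorphism $\varphi$ of $J$ gives the group automorphism $1+a\mapsto1+\varphi(a)$.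

**Example 1 (class two, any $q$).** Let $p\ge5$ be a prime with $p\ne q$, and let $H=\mathbb F_p^*$. Let $\mathbb k$ be a finite field of characteristic $q$ with a primitive $p$-th root of unity $\omega$. Such a field exists: choose $r\geq 1$ with $q^r\equiv1\pmod p$; the cyclic group $\mathbb F_{q^r}^*$ has order divisible by $p$.

Let $P$ have the $\mathbb k$-basis $x_u,\ y_v,\ z_{u,v}$ with $u,v\in\mathbb F_p^*$, where $x_uy_v=z_{u,v}$ and all other products of basis elements are $0$. All triple products vanish, so $P$ is associative and $P^3=0$. Give $x_u,y_v,z_{u,v}$ the weights $u$, $v$, $u+v$ in $\mathbb F_p$. Let $f$ multiply a basis element of weight $w$ by $\omega^w$, and let $h\in H$ act by $x_u\mapsto x_{hu}$, $y_v\mapsto y_{hv}$, $z_{u,v}\mapsto z_{hu,hv}$. These are algebra automorphisms. On a basis element of weight $w$, the map $hfh^{-1}$ is multiplication by $\omega^{h^{-1}w}$, so $hfh^{-1}=f^{h^{-1}}$. Hence $F=\langle f\rangle$ and $H$ generate a metacyclic Frobenius group acting on $P$.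

The group $1+P$ violates both conditions. The elements $z_{u,-u}$ have weight $0$, so they are fixed by $F$. The elements $\sigma=\sum_ux_u$ and $\tau=\sum_vy_v$ are fixed by $H$, while $\sigma\tau\ne\tau\sigma=0$. We divide out the obstruction. Let $K$ be spanned by
$$z_{u,v}\ (u+v=0)\qquad\text{and}\qquad s_w=\sum_{u+v=w}z_{u,v}\quad(w\in\mathbb F_p^*).$$
Since all products with some $z_{u,v}$ vanish, $K$ is an ideal; it is $F$-invariant because its spanning elements have a single weight each, and $H$-invariant because $hs_w=s_{hw}$. Put $J=P/K$ and $G=1+J$.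

- *$C_G(F)=1$.* A fixed point of $f$ in $J$ lies in the weight-$0$ part of $J$, which is $0$.
- *$C_G(H)$ is elementary abelian.* The only nonzero products in $J$ are those of the $x$-part by the $y$-part. The $H$-fixed vectors in these parts are the multiples of $\sigma$ and of $\tau$, since $H$ permutes the $x_u$ transitively, and likewise the $y_v$. Now $\sigma\tau=\sum_{u,v}z_{u,v}$ is a sum of elements of $K$, so $J^HJ^H=0$. Hence $(1+a)(1+b)=1+a+b$ for $a,b\in J^H$.
- *The class is two.* It is at most two because $J^3=0$ (a commutator lies in $1+J^2$, which is central). The weight-$2$ part of the span of the $z$'s has as basis the $z_{u,2-u}$ with $u\ne0,2$; there are $p-2\ge3$ of them, and $K$ meets this part in the line spanned by $s_2$. So $z_{1,1}\notin K$. In $J$, writing $x=x_1$ and $y=y_1$, we have $(1+y)(1+x)=1+x+y$ and $(1+x)(1+y)=1+x+y+xy=(1+x+y)(1+xy)$, so $[1+x,1+y]=1+xy=1+z_{1,1}\neq1$.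

The action is faithful: if $f^ah$ acts trivially, then $x_1\mapsto\omega^{ah}x_{h}$ forces $h=1$ and then $f^a=1$.

So class two occurs for every $q$, already with $p=5$ (or $p=7$ if $q=5$). For $p=3$ the construction collapses: $z_{1,2},z_{2,1}$ have weight $0$, and $s_2=z_{1,1}$, $s_1=z_{2,2}$, so $K$ contains all the $z_{u,v}$.

What changes when we want class $c$ instead of two?

## 2. What longer products demand

**The Frobenius group has to grow.** By the quoted theorem the class is bounded in terms of $|H|$ and the class of $C_G(H)$. With $C_G(H)$ abelian, a bound on $|H|$ would bound the class. So $p$ must go to infinity with $c$, and the only question is whether $q$ can stay put.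

**A nonzero product is not a nonzero commutator.** A natural first attempt at class $c$ is to take words in letters $x_u$, $u\in\mathbb F_p^*$, of length at most $c$, with the same weights and the same action, and to divide out what Example 1 suggests. Suppose we manage to keep some word of length $c$ nonzero in the quotient $J$. This says nothing yet about the class of $1+J$: in the commutative algebra $J=t\mathbb k[t]/(t^{c+1})$ the product $t^c$ is nonzero and $1+J$ is abelian. In Example 1 the difficulty was absent because there were two kinds of letters and $yx=0$, which gave $[1+x,1+y]=1+xy$. For class $c$ we shall use $c$ kinds of letters, the $t$-th kind running from vertex $t-1$ to vertex $t$ of a path $0\to1\to\cdots\to c$. Then products that are not consecutive vanish and commutators become products.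

**The relations must respect $F$.** To get $C_G(H)$ abelian we want to kill the products $ab$ of $H$-fixed elements. But $ab$ alone does not span an $F$-invariant space. In Example 1, $f(\sigma\tau)=\sum\omega^{u+v}z_{u,v}$ is not a multiple of $\sigma\tau$. Since the eigenvalues $\omega^w$ are distinct, an $F$-invariant subspace contains with each vector all its weight components, so one product costs up to $p$ relations. We must pay this price and still have something left.

**New fixed points appear in the quotient.** In Example 1 we never needed the $H$-fixed points of the $z$-part, since nothing multiplies with it. With longer paths these matter, in two ways. First, there are more fixed points upstairs: when $H=\mathbb F_p^*$ the span of the $z_{u,v}$ has $(p-1)^2/(p-1)=p-1$ orbit sums, each of which is fixed. Second, and worse, a fixed point of a quotient need not lift to a fixed point, since we do not assume $q\nmid|H|$. Here is this happening. Let $q=2$, $p=3$, $H=\mathbb F_3^*$. The weight-$0$ space is spanned by $z_{1,2}$ and $z_{2,1}$, swapped by $H$; its fixed vectors are the multiples of $z_{1,2}+z_{2,1}$,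 the weight-$0$ component of $\sigma\tau$. If we divide by this component only, the image of $z_{1,2}$ becomes fixed, because $z_{2,1}=-z_{1,2}=z_{1,2}$ in the quotient. But it is not the image of a fixed vector, since the fixed vectors of weight $0$ map to $0$.

This last failure happens in weight $0$, where $H$ fixes the weight. We have to kill weight $0$ anyway to make $C_G(F)$ trivial. On the nonzero weights $H$ acts freely, and there fixed points will lift whatever $q$ is (Step 3 below).

**The idea.** So we divide the path algebra by exactly two families of relations: everything of weight $0$, and all weight components of all products of $H$-fixed elements. What remains is to see that some path of full length $c$ survives. We do not try to find one explicitly. We count. With $N=p-1$ and $|H|=m$, there are $N^c$ full paths. Weight zero on a given segment takes away one free parameter, so it kills about a fraction $1/N$. Products of fixed elements on two adjacent segments are spanned by pairs of orbit sums, a fraction $1/m^2$ of all pairs of paths, and the weight components multiply this by $N$: together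 $N/m^2=k^2/N$ with $k=N/m$. If $k$ is bounded, both fractions tend to $0$ as $p\to\infty$, while the number of families depends only on $c$. The prime $q$ plays no role.

## 3. The class-$c$ theorem and its consequences

**Theorem A.** Let $p\ne q$ be primes, let $H\le\mathbb F_p^*$ have order $m\ge2$, and put $k=(p-1)/m$. Let $c\ge1$ satisfy
$$p-1>\binom c2+k^2\binom{c+1}3.\tag{1}$$
Let $F\cong\mathbb Z/p$, and let $FH$ be the metacyclic Frobenius group of order $pm$. Then there is a finite $q$-group $G$ with $FH\le\operatorname{Aut}G$ such that $C_G(F)=1$, the group $C_G(H)$ is elementary abelian, and $G$ has nilpotency class exactly $c$ and derived length exactly $\lfloor\log_2c\rfloor+1$.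

(There is only one such $FH$ up to isomorphism: a complement of order $m$ acts faithfully on $\mathbb Z/p$, so it acts as the unique subgroup of order $m$ of the cyclic group $\operatorname{Aut}(\mathbb Z/p)\cong\mathbb F_p^*$.)

For $c=2$, $k=1$ condition (1) is $p-1>2$, which is Example 1. For $c=3$, $k=1$ it is $p-1>7$, so $p\ge11$.

**Corollary.**

(i) Fix any prime $q$ and any $c\ge1$. Take any prime $p\ne q$, $p\ge3$, with $p-1>\binom c2+\binom{c+1}3$, and $H=\mathbb F_p^*$. This gives a $q$-group of class exactly $c$ satisfying conditions 1–3. So the answer to the question is yes, for every prime $q$: the class is unbounded, and so is the derived length.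

(ii) One can moreover take $|FH|$ coprime to $q$.

(iii) If $|H|=p-1$, $p\ge3$, $p\ne q$, then (1) reads $c(c-1)(c+4)/6<|H|$, and it holds for $c=\lfloor|H|^{1/3}\rfloor$. So class at least $\lfloor|H|^{1/3}\rfloor$ occurs.

(iv) Along any family as in the question, of unbounded class, $|H|$ is necessarily unbounded.

**Proof of the Corollary from Theorem A.** (i) Here $k=1$ and $m=p-1\ge2$, so Theorem A applies; there are infinitely many primes, so a suitable $p$ exists for each $c$, and $\lfloor\log_2c\rfloor+1\to\infty$.

(ii) Recall Dirichlet's theorem: if $\gcd(a,n)=1$, there are infinitely many primes congruent to $a$ modulo $n$. If $q$ is odd, take $p\equiv2\pmod q$ large and $H=\mathbb F_p^*$. Then $|FH|=p(p-1)\equiv2\pmod q$, which is nonzero. If $q=2$, take $p\equiv3\pmod4$ large and $H$ of index $2$ in $\mathbb F_p^*$. Then $|FH|=p(p-1)/2$ is odd, and $m=(p-1)/2\ge2$ once $p\ge7$. In both cases $k\le2$, so the right side of (1) is at most $\binom c2+4\binom{c+1}3$, and (1) holds for $p$ large.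

(iii) With $k=1$ the right side of (1) is
$$\frac{c(c-1)}2+\frac{(c+1)c(c-1)}6=\frac{c(c-1)(c+4)}6=\frac{c^3+3c^2-4c}6.$$
Since $3c^2-4c<3c^3\le5c^3$ for $c\ge1$, this is less than $c^3$. For $c=\lfloor|H|^{1/3}\rfloor\ge1$ we have $c^3\le|H|=p-1$, so (1) holds.

(iv) This is the theorem of Khukhro, Makarenko and Shumyatsky as used at the start of Section 2. $\blacksquare$

## 4. The path algebra and the quotient $J$

Let $\mathbb k$ be a finite field of characteristic $q$ with a primitive $p$-th root of unity $\omega$, as in Example 1, and put $N=p-1=km$.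

**Step 1: an algebra in which $FH$ acts.** Let $P=\bigoplus_{0\le i<l\le c}P_{il}$, where $P_{il}$ has as $\mathbb k$-basis the *monomials* $x(i;u_{i+1},\dots,u_l)$ with all $u_t\in\mathbb F_p^*$. We picture such a monomial as the path from vertex $i$ to vertex $l$ whose $t$-th edge carries the label $u_t$. Multiplication is concatenation:
$$x(i;u_{i+1},\dots,u_j)\,x(j;u_{j+1},\dots,u_l)=x(i;u_{i+1},\dots,u_l),$$
and all other products of monomials are $0$. Concatenation is associative, so $P$ is associative. We have $P_{ij}P_{jl}\subseteq P_{il}$ and $P_{ij}P_{j'l}=0$ for $j\ne j'$. A path has at most $c$ edges, so $P^{c+1}=0$. For $c=2$ this is Example 1 with $x_u=x(0;u)$, $y_v=x(1;v)$, $z_{u,v}=x(0;u,v)$.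

Let the weight of $x(i;u_{i+1},\dots,u_l)$ be $\sum u_t\in\mathbb F_p$, and let $P^{(w)}$ be the span of the monomials of weight $w$. Then $P=\bigoplus_wP^{(w)}$, $P^{(v)}P^{(w)}\subseteq P^{(v+w)}$, and each $P_{il}$ is the direct sum of its weight parts $P_{il}^{(w)}$.

Let $f$ multiply each monomial of weight $w$ by $\omega^w$, and let $h\in H$ act by $x(i;u_{i+1},\dots,u_l)\mapsto x(i;hu_{i+1},\dots,hu_l)$. Weights add and labels concatenate, so these are algebra automorphisms. Clearly $f^p=1$ and $hP^{(w)}=P^{(hw)}$. If $x$ is a monomial of weight $w$, then $h^{-1}x$ has weight $h^{-1}w$, so $hfh^{-1}x=\omega^{h^{-1}w}x$; that is,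
$$hfh^{-1}=f^{\,h^{-1}}\qquad(\text{exponent in }\mathbb F_p).$$
So the semidirect product $FH$, with $F=\langle f\rangle$ of order $p$ and $h$ acting on $F$ as multiplication by $h^{-1}\in\mathbb F_p^*$, acts on $P$. If $h\ne1$, then $C_F(h)=1$; and $H\le\mathbb F_p^*$ is cyclic. So $FH$ is the metacyclic Frobenius group of order $pm$. Finally, $hu=u$ with $u\in\mathbb F_p^*$ forces $h=1$, so **$H$ acts freely on $\mathbb F_p^*$ and therefore freely on the monomials.**

**Step 2: dividing out the obstructions.** The aim is to kill all $F$-fixed vectors and all products of $H$-fixed vectors, without losing the action. Let $K$ be the two-sided ideal of $P$ generated by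

- (a) $P^{(0)}$;
- (b) all weight components of all products $ab$ with $a\in P_{ij}^H$, $b\in P_{jl}^H$, $i<j<l$.

Since $P^{(0)}=\bigoplus P_{il}^{(0)}$, we may take generators that are each of a single weight and each in a single $P_{il}$. Multiplying by monomials keeps both properties, so $K$ is the direct sum of its parts $K_{il}^{(w)}=K\cap P_{il}^{(w)}$. In particular $K$ is $F$-invariant. It is also $H$-invariant: $hP^{(0)}=P^{(0)}$, and since $ab$ is $H$-fixed, $h$ maps its component of weight $w$ to its component of weight $hw$, so $h$ permutes the generators of type (b).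

Put $J=P/K=\bigoplus J_{il}^{(w)}$. All the structure passes to $J$: the gradings, the product rules, the action of $FH$, and $J^{c+1}=0$. Moreover $J^{(0)}=0$. No edge is lost: $P_{i,i+1}^{(0)}=0$ because edge labels are nonzero, so nonzero generators of type (a) have length at least $2$; generators of type (b) have length $l-i\ge2$; multiplication only increases length. Hence
$$K_{i,i+1}=0,\qquad J_{i,i+1}=P_{i,i+1}.\tag{2}$$

**Step 3: products of $H$-fixed elements of $J$ vanish.** The relations (b) speak only about fixed elements of $P$, so we must show that every fixed element of $J$ lifts to a fixed element of $P$. No averaging over $H$ is available, as $q$ may divide $|H|$.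

**Claim 1.** $J^HJ^H=0$.

*Proof.* Each $J_{il}$ is $H$-invariant, so $J^H=\bigoplus J_{il}^H$; and $J_{ij}J_{j'l}=0$ for $j\ne j'$. So it suffices to prove $J_{ij}^HJ_{jl}^H=0$ for $i<j<l$.

Let $a\in J_{ij}^H$. Since $J^{(0)}=0$, we can write $a=\sum_{w\in\mathbb F_p^*}a_w$ with $a_w\in J_{ij}^{(w)}$. As $ha_w\in J_{ij}^{(hw)}$, the equation $ha=a$ for all $h$ says exactly that $a_{hw}=ha_w$ for all $h,w$. Let $W$ be a set of representatives of the $H$-orbits on $\mathbb F_p^*$. By freeness each nonzero weight is $hw$ for exactly one pair $(h,w)\in H\times W$, so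
$$a=\sum_{w\in W}\sum_{h\in H}ha_w.$$
For each $w\in W$ choose any lift $\tilde a_w\in P_{ij}^{(w)}$ of $a_w$. Then $\tilde a=\sum_{w\in W}\sum_{h\in H}h\tilde a_w$ is $H$-fixed, because applying $h'\in H$ only permutes the inner terms, and it maps to $a$. So $P_{ij}^H\to J_{ij}^H$ is surjective. The same holds for $P_{jl}^H\to J_{jl}^H$, so $J_{ij}^HJ_{jl}^H$ is the image of $P_{ij}^HP_{jl}^H$. Each product $ab$ there is the sum of its weight components, which lie in $K$. $\square$

Both facts about weights were used: had weight $0$ survived, a component $a_0$ would itself have to be lifted to a fixed vector, which can be impossible, as in Section 2.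

## 5. Counting relations on the full path

**Step 4: a full path survives.** This is the only place where (1) is used.

**Claim 2.** $K_{0c}\ne P_{0c}$.

*Proof.* We have $\dim P_{0c}=N^c$. As $P$ is spanned by monomials, $K$ is spanned by the elements $g,\ \alpha g,\ g\beta,\ \alpha g\beta$ with $g$ in a spanning set of the generators and $\alpha,\beta$ monomials. Each lies in one of the spaces $P_{i'l'}$. If $g\in P_{il}$, such an element is nonzero and lies in $P_{0c}$ only if $\alpha\in P_{0i}$ (absent if $i=0$) and $\beta\in P_{lc}$ (absent if $l=c$). So $K_{0c}$ is spanned by such $\alpha g\beta$, and we count them. There are $N^i$ choices of $\alpha$ and $N^{c-l}$ of $\beta$, also when $\alpha$ or $\beta$ is absent.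

*Type (a).* Take $g$ to be a monomial of weight $0$ in $P_{il}$. Then $\alpha g\beta$ is a monomial $x(0;u_1,\dots,u_c)$ with $u_{i+1}+\dots+u_l=0$, and necessarily $l-i\ge2$. For a given pair $(i,l)$ there are at most $N^{c-1}$ of these, because $u_l$ is determined by the other labels. The number of pairs $0\le i<l\le c$ with $l-i\ge2$ is $\binom{c+1}2-c=\binom c2$. So type (a) contributes dimension at most $\binom c2N^{c-1}$.

*Type (b).* Fix $i<j<l$. The space $P_{ij}$ has $N^{j-i}$ monomials, permuted freely by $H$. A vector is $H$-fixed exactly when its coefficients are constant on $H$-orbits, so the orbit sums form a basis of $P_{ij}^H$, and $\dim P_{ij}^H=N^{j-i}/m$. Likewise $\dim P_{jl}^H=N^{l-j}/m$. The weight-$v$ component of $ab$ is bilinear in $(a,b)$, so all weight-$v$ components for this triple are spanned by those of the $N^{l-i}/m^2$ products of basis elements. Only the $N$ nonzero weights $v$ need be counted, since weight-$0$ components lie in $P^{(0)}$ and are covered by (a). With the choices of $\alpha$ and $\beta$, the triple contributes dimension at most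
$$N^{i}\cdot\frac{N^{l-i}}{m^2}\cdot N\cdot N^{c-l}=\frac{N^{c+1}}{m^2}=k^2N^{c-1}.$$
There are $\binom{c+1}3$ triples $0\le i<j<l\le c$.

Altogether, by (1),
$$\dim K_{0c}\le N^{c-1}\Bigl(\binom c2+k^2\binom{c+1}3\Bigr)<N^c=\dim P_{0c}.\qquad\square$$

To see the count at work, take $c=3$, $k=1$. The pairs are $(0,2),(1,3),(0,3)$ and the triples $(0,1,2),(1,2,3),(0,1,3),(0,2,3)$. For $(0,1,3)$, for instance, $P_{01}^H$ is a line and $\dim P_{13}^H=N$, so there are $N$ products, each with $N$ nonzero-weight components. Each of the seven families costs at most $N^2$, so for $p=11$ at most $700$ of the $1000$ dimensions are lost.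

## 6. The group $1+J$

Let $G=1+J$, a finite $q$-group of order $|J|$, on which $FH$ acts by $1+a\mapsto1+\varphi(a)$.

**Step 5: the action is faithful.** By (2), $J_{01}=P_{01}$, so $J_{01}^{(w)}\ne0$ for every $w\ne0$. Suppose $f^ah$ acts trivially. It maps $J_{01}^{(w)}$ onto $J_{01}^{(hw)}$, so these spaces coincide and $hw=w$; thus $h=1$. Then $\omega^{aw}=1$ for all $w\ne0$, so $f^a=1$. Hence $FH\le\operatorname{Aut}G$.

**Step 6: the centralizers.** If $f$ fixes $a=\sum_wa_w\in J$, then $\omega^wa_w=a_w$ for all $w$, so $a_w=0$ for $w\neq0$ and $a=a_0\in J^{(0)}=0$. Thus $C_G(F)=1$. Next, $C_G(H)=1+J^H$, and by Claim 1 we have $(1+a)(1+b)=1+a+b$ for $a,b\in J^H$. So $C_G(H)\cong(J^H,+)$, a vector space over a field of characteristic $q$, hence elementary abelian.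

**Step 7: upper bounds for class and derived length.** Since $[g,h]=(hg)^{-1}gh$,
$$[1+a,1+b]=1+(1+a)^{-1}(1+b)^{-1}(ab-ba).\tag{3}$$
Each $J^r$ is an ideal, so $1+J^r$ is a subgroup, and (3) gives $[1+J^r,1+J^s]\le1+J^{r+s}$. By induction $\gamma_s(G)\le1+J^s$ and $G^{(s)}\le1+J^{2^s}$. As $J^{c+1}=0$, the class is at most $c$, and $G^{(s)}=1$ whenever $2^s>c$.

**Step 8: commutators along the path are products.** Let $y\in J_{ij}$ and $z\in J_{jl}$ with $i<j<l$. By the product rules $y^2=z^2=zy=0$. So $(1+z)(1+y)=1+y+z$. Also $(y+z)yz=y^2z+zyz=0$, whence $(1+y+z)(1+yz)=1+y+z+yz=(1+y)(1+z)$. Therefore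
$$[1+y,1+z]=\bigl((1+z)(1+y)\bigr)^{-1}(1+y)(1+z)=1+yz.\tag{4}$$

**Step 9: the bounds are attained.** By Claim 2 some monomial $x(0;u_1,\dots,u_c)$ is not in $K$. Let $y_t\in J_{t-1,t}$ be the image of $x(t-1;u_t)$. Then $y_1y_2\cdots y_c\ne0$ in $J$. Apply (4) successively with $y=y_1\cdots y_t\in J_{0t}$ and $z=y_{t+1}\in J_{t,t+1}$:
$$[1+y_1,1+y_2,\dots,1+y_c]=1+y_1y_2\cdots y_c\ne1.$$
So $\gamma_c(G)\ne1$, and the class is exactly $c$.

For the derived length, we show by induction on $s$ that $1+y_{t+1}\cdots y_{t+2^s}\in G^{(s)}$ whenever $0\le t$ and $t+2^s\le c$. For $s=0$ this is clear. For the step from $s$ to $s+1$, put $y=y_{t+1}\cdots y_{t+2^s}$ and $z=y_{t+2^s+1}\cdots y_{t+2^{s+1}}$. Both $1+y$ and $1+z$ are in $G^{(s)}$, and by (4) $1+yz=[1+y,1+z]\in G^{(s+1)}$. These elements are nontrivial, since $y_{t+1}\cdots y_{t+2^s}$ is a factor of the nonzero product $y_1\cdots y_c$. So $G^{(s)}\ne1$ when $2^s\le c$. With Step 7 the derived length is exactly $\min\{s:2^s>c\}=\lfloor\log_2c\rfloor+1$. This proves Theorem A. $\blacksquare$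

## 7. Metabelian examples of unbounded class

In Theorem A the derived length grows with $c$. The next result shows that this is not forced: the class can be unbounded with $G$ metabelian.

**Theorem B.** In the notation of Theorem A, let $d\ge1$ satisfy
$$p-1>2^d-1+k^2d\,2^{d-1}.\tag{5}$$
Then there is a finite metabelian $q$-group $G$ of class exactly $d+1$ with $FH\le\operatorname{Aut}G$, $C_G(F)=1$ and $C_G(H)$ abelian. Hence, for every prime $q$, a family as in the question exists even among groups that are split extensions of elementary abelian groups by elementary abelian groups.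

The second sentence follows from the first, with the construction below: take $k=1$ and $p\ne q$ large. The plan is to replace paths by *sets* of labels, so that the labels can be attached in any order. The group attaching the labels is then commutative, and it acts on a module. For $d=1$, condition (5) is $p-1>1+k^2$, the same as (1) for $c=2$.

Keep $\mathbb k,\omega,N=p-1=km$, and let $[d]=\{1,\dots,d\}$.

**Step 1: a module with commuting operators.** Let $Q=\bigoplus_{S\subseteq[d]}Q_S$, where $Q_S$ has as $\mathbb k$-basis the symbols $[u;w]$ with $u:S\to\mathbb F_p^*$ and $w\in\mathbb F_p^*$. The weight of $[u;w]$ is $w+\sum_{t\in S}u(t)\in\mathbb F_p$. For $i\in[d]$ and $v\in\mathbb F_p^*$ let $X_{v,i}$ be the operator on $Q$ that vanishes on $Q_S$ if $i\in S$, and sends $[u;w]\in Q_S$ to $[u\cup(i\mapsto v);w]$ if $i\notin S$. For example, with $d=2$, $X_{v,2}X_{u,1}[\varnothing;w]=[1\mapsto u,\,2\mapsto v;\,w]=X_{u,1}X_{v,2}[\varnothing;w]$. The operators commute, and $X_{v,i}X_{v',i}=0$. Let $V_i$ be the space with basis $\{X_{v,i}:v\in\mathbb F_p^*\}$ and $V=\bigoplus_iV_i$.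

Let $f$ act on $Q$ by $\omega^{\text{weight}}$ and let $h\in H$ act by $[u;w]\mapsto[hu;hw]$. As in Section 4, $hfh^{-1}=f^{h^{-1}}$, so $FH$ acts on $Q$; and $H$ permutes the basis symbols freely. Since $X_{v,i}$ raises the weight by $v$, conjugation gives
$$fX_{v,i}f^{-1}=\omega^vX_{v,i},\qquad hX_{v,i}h^{-1}=X_{hv,i},$$
so $FH$ acts on each $V_i$. The space $V_i^H$ has as basis the $k$ sums $X_{O,i}=\sum_{v\in O}X_{v,i}$, with $O$ running over the $H$-orbits on $\mathbb F_p^*$.

**Step 2: the quotient module $M$.** Let $K$ be the smallest subspace of $Q$ that is invariant under all $X_{v,i}$ and contains $Q^{(0)}$ and all weight components of all $X_{O,i}b$ with $b\in Q_S^H$, $i\notin S$. The generators can be taken of a single weight and in a single $Q_S$, and each $X_{v,i}$ maps $Q_S^{(w)}$ into $Q_{S\cup\{i\}}^{(w+v)}$ or to $0$; so $K$ is homogeneous for both decompositions, and it is $F$-invariant. Each $X_{O,i}b$ is $H$-fixed, so $H$ permutes its weight components, and $H$ permutes the operators $X_{v,i}$; so $K$ is $H$-invariant.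

Put $M=Q/K=\bigoplus_SM_S$. Then $M^{(0)}=0$. The argument of Claim 1 applies word for word, with $P_{ij}$ and $J_{ij}$ replaced by $Q_S$ and $M_S$: a fixed $a\in M_S^H$ has only nonzero weights, so $a=\sum_{w\in W}\sum_hha_w$, and lifting the $a_w$, $w\in W$, to $Q_S^{(w)}$ lifts $a$ to $Q_S^H$. So $Q_S^H\to M_S^H$ is onto. Now $M^H=\bigoplus_SM_S^H$. If $i\in S$, then $V_i$ kills $M_S$; if $i\notin S$, then $X_{O,i}$ kills $M_S^H$, because the lifts $b\in Q_S^H$ satisfy $X_{O,i}b\in K$. Hence
$$V_i^HM^H=0\quad\text{for all }i.\tag{6}$$
Also $M_\varnothing=Q_\varnothing$: the weights on $Q_\varnothing$ are the $w\ne0$, so $Q_\varnothing^{(0)}=0$; the other generators lie in $Q_{S\cup\{i\}}$; and the operators only enlarge the index set. So $K_\varnothing=0$.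

**Step 3: the top component $M_{[d]}$ is nonzero.** We have $\dim Q_{[d]}=N^{d+1}$. The space $K_{[d]}$ is spanned by the elements obtained from generators in some $Q_S$ by applying one operator $X_{v_t,t}$ for each $t\in[d]\setminus S$.

- *From $Q^{(0)}$.* We obtain basis elements $[u;w]\in Q_{[d]}$ with $w+\sum_{t\in S}u(t)=0$ for some $S$, which is nonempty because $w\ne0$. For each of the $2^d-1$ sets $S$ there are at most $N^d$ such elements, since $w$ is determined by $u$. The contribution is at most $(2^d-1)N^d$.
- *From the components of the $X_{O,i}b$.* There are $d\,2^{d-1}$ pairs $(i,S)$ with $i\notin S$. For each pair there are $k$ orbits $O$; $N^{|S|+1}/m$ basis orbit sums $b$ of $Q_S^H$, since $H$ acts freely on the $N^{|S|+1}$ symbols; $N$ nonzero weights, weight $0$ being covered already; and $N^{d-1-|S|}$ choices of operators for the indices outside $S\cup\{i\}$. So each pair contributes dimension at most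
$$k\cdot\frac{N^{|S|+1}}m\cdot N\cdot N^{d-1-|S|}=\frac{kN^{d+1}}m=k^2N^d.$$

By (5), $\dim K_{[d]}\le N^d(2^d-1+k^2d\,2^{d-1})<N^{d+1}=\dim Q_{[d]}$, so $M_{[d]}\ne0$.

**Step 4: the group.** The space $V$ acts on $M$ because $K$ is invariant. For $\xi=(\xi_i)\in V$ put $\rho(\xi)=\prod_i(1+\xi_i)$ on $M$. As $V_iV_i=0$, we have $(1+\xi_i)(1+\eta_i)=1+\xi_i+\eta_i$; as the operators commute, $\rho$ is a homomorphism from $(V,+)$ to $GL(M)$. For $\varphi\in FH$ we have $\varphi\rho(\xi)\varphi^{-1}=\rho(\varphi\xi)$. Let
$$G=M\rtimes V,\qquad \xi m\xi^{-1}=\rho(\xi)m.$$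
Both $M$ and $V$ are elementary abelian $q$-groups, so $G$ is a finite metabelian $q$-group and a split extension of the asserted kind. Since $\varphi(\rho(\xi)m)=\rho(\varphi\xi)\varphi(m)$, the rule $m\xi\mapsto\varphi(m)\varphi(\xi)$ defines an automorphism, and $FH$ acts on $G$. The action is faithful already on $M_\varnothing=Q_\varnothing$: all nonzero weights occur there, and the argument of Step 5 in Section 6 applies.

**Step 5: the centralizers.** An element $m\xi$ is fixed by a subgroup of $FH$ exactly when $m$ and $\xi$ both are. On $V_i$ the generator $f$ has eigenvalues $\omega^v$ with $v\ne0$, so $C_V(F)=0$; and $C_M(F)=M^{(0)}=0$. Hence $C_G(F)=1$. Next, $C_G(H)=M^H\rtimes V^H$ with $V^H=\bigoplus_iV_i^H$. Let $\xi\in V^H$ and $m\in M^H$. By (6) each factor $1+\xi_i$ fixes $m$, so $\rho(\xi)m=m$. Thus $V^H$ centralizes $M^H$, and $C_G(H)$ is abelian.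

**Step 6: the class is exactly $d+1$.** Let $M_{\ge s}=\bigoplus_{|S|\ge s}M_S$. It is invariant under $V$, hence normal in $G$. For $\xi\in V$ the operator $\rho(\xi)-1$ is a sum of products of one or more of the $\xi_i$, so it maps $M_{\ge s}$ into $M_{\ge s+1}$; hence $[M_{\ge s},V]\le M_{\ge s+1}$. In $G/M_{\ge1}$ the group $V$ acts trivially on $M/M_{\ge1}$, so this quotient is abelian and $\gamma_2(G)\le M_{\ge1}$. As $M$ is abelian, $[n,m\xi]=[n,\xi]$ for $n,m\in M$ and $\xi\in V$, so $[M_{\ge s},G]\le M_{\ge s+1}$. By induction $\gamma_{s+1}(G)\le M_{\ge s}$ for $s\ge1$. Since $M_{\ge d+1}=0$, the class is at most $d+1$.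

Conversely, $Q_{[d]}$ is spanned by the elements $X_{u_1,1}\cdots X_{u_d,d}[\varnothing;w]$, so $M_{[d]}\ne0$ is spanned by elements $X_{u_1,1}\cdots X_{u_d,d}\,y$ with $y\in M_\varnothing$; choose one that is nonzero. For $n\in M$ and $\xi=X_{u,i}\in V$, written additively in $M$,
$$[n,\xi]=n^{-1}\,\xi^{-1}n\,\xi=-n+\rho(-\xi)n=-n+(1-X_{u,i})n=-X_{u,i}n.$$
Hence
$$[y,X_{u_1,1},\dots,X_{u_d,d}]=(-1)^dX_{u_1,1}\cdots X_{u_d,d}\,y\ne0,$$
and this commutator of $d+1$ entries lies in $\gamma_{d+1}(G)$. So the class is exactly $d+1$. $\blacksquare$
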